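# Nonconstant Neumann solutions of $-\Delta u+u=u^{p-1}$ on balls of dimension at least four

## 1. Decreasing solutions just below the critical exponent

Write $B_R\subset\mathbb R^N$ for the open ball of radius $R$ centered at $0$, put $2^*=\frac{2N}{N-2}$ if $N\ge3$ and $2^*=+\infty$ if $N=2$, and for $p>2$ consider
$$(\mathcal P_{1,p})\qquad -\Delta u+u=|u|^{p-2}u\ \text{ in }\Omega,\qquad u>0\ \text{ in }\Omega,\qquad \partial_\nu u=0\ \text{ on }\partial\Omega,$$
where $\Omega$ is a ball and $\partial_\nu$ is the outward normal derivative.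

**Theorem 1.** Let $N\ge4$ and $R>0$. There is $\varepsilon=\varepsilon(N,R)>0$ such that for every $p\in(2^*-\varepsilon,2^*)$ and every $\tilde R\ge R$, problem $(\mathcal P_{1,p})$ on $B_{\tilde R}$ has a nonconstant, radially strictly decreasing solution.

"Solution" means a classical solution that is positive on $\overline\Omega$. For $p<2^*$ this loses nothing. A positive critical point in $H^1(\Omega)$ of
$$E_p(u)=\frac12\int_\Omega(|\nabla u|^2+u^2)\,dx-\frac1p\int_\Omega|u|^p\,dx$$
is regular by elliptic theory. It cannot vanish at a boundary point: there $-\Delta u+u\ge0$ and Hopf's lemma would give $\partial_\nu u<0$. Since $s\mapsto s^{p-1}$ is smooth on $(0,\infty)$, solutions are smooth up to $\partial\Omega$.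

The constant $u=1$ always solves $(\mathcal P_{1,p})$, so Theorem 1 produces a second solution. Two features deserve attention. The radius $R$ may be as small as we like, although on a small ball the first nonzero Neumann eigenvalue is huge and the linearization at $u=1$ is far from degenerate. And one $\varepsilon$ serves all balls larger than $B_R$.

## 2. The conjecture contradicted by Theorem 1, and three companion theorems

Let $0=\lambda_1<\lambda_2\le\lambda_3\le\cdots$ be the Neumann eigenvalues of $-\Delta$ on $B_R$. Recall the variational formula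
$$\lambda_2=\min\Big\{\frac{\int|\nabla w|^2}{\int w^2}:\ w\in H^1(B_R)\setminus\{0\},\ \int w=0\Big\},$$
whose minimizers are exactly the eigenfunctions for $\lambda_2$. By scaling, $\lambda_2(B_R)=\lambda_2(B_1)R^{-2}$. Linearizing $(\mathcal P_{1,p})$ at $u=1$ gives $-\Delta v=(p-2)v$ with Neumann conditions, and nonconstant solutions bifurcate from $\{(p,1)\}$ at $(2+\lambda_2,1)$. The branch bifurcating from $p=2+\lambda_2$ is the continuum of nonconstant solutions $(p,u)$ emanating from that point. For $p\in(2,2^*)$, a least energy solution is a nontrivial solution that minimizes $E_p$ among all nontrivial solutions.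

The following conjecture is taken from Denis Bonheure, Christopher Grumiau and Christophe Troestler, "Multiple radial positive solutions of semilinear elliptic problems with Neumann boundary conditions", arXiv:1603.05610 (2016).

**Conjecture.** Let $N\ge2$, $p\in(2,2^*)$ and $\Omega=B_R$. (a) The constant $u=1$ is the least energy solution to $(\mathcal P_{1,p})$ if and only if $p\le2+\lambda_2$. In this case, there are no other positive solutions. (b) For $p>2+\lambda_2$, least energy solutions belong to the branch bifurcating from $p=2+\lambda_2$.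

**Corollary.** Let $N\ge4$ and $R_*=\frac12\sqrt{(N-2)\lambda_2(B_1)}$. Then $2+\lambda_2(B_R)\ge2^*$ if and only if $R\le R_*$, and:

1. If $R\le R_*$, every $p\in(2^*-\varepsilon(N,R),2^*)$ satisfies $p<2+\lambda_2(B_R)$, and a nonconstant positive solution exists on $B_R$.
2. If $R>R_*$ is close enough to $R_*$ that $2^*-\varepsilon(N,R_*)<2+\lambda_2(B_R)$, then $2+\lambda_2(B_R)<2^*$, and a nonconstant positive solution on $B_R$ exists for every $p\in(2^*-\varepsilon(N,R_*),\,2+\lambda_2(B_R)]$.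

So the conjecture is false: the last sentence of (a) fails for every $N\ge4$, for all radii with $2+\lambda_2\ge2^*$ and also for some radii with $2+\lambda_2<2^*$.

**Proof of the Corollary from Theorem 1.** We have $2^*=2+\frac4{N-2}$, so $2+\lambda_2(B_R)\ge2^*$ means $\lambda_2(B_1)R^{-2}\ge\frac4{N-2}$, that is, $R\le R_*$. In case 1, $p<2^*\le2+\lambda_2(B_R)$, and Theorem 1 applies with $\tilde R=R$. In case 2, apply Theorem 1 with $R_*$ as the reference radius and $\tilde R=R$; the interval $(2^*-\varepsilon(N,R_*),2^*)$ contains all the listed $p$. Such radii exist, since $2+\lambda_2(B_R)\uparrow2^*$ as $R\downarrow R_*$. $\square$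

Let $\lambda^{rad}(B_R)$ be the first positive Neumann eigenvalue of $-\Delta$ on $B_R$ having a radial eigenfunction.

**Theorem 2.** Let $N\ge4$ and $0<R_0<R$. For $p<2^*$ close enough to $2^*$ (depending on $N,R_0$), if $p-2<\lambda^{rad}(B_R)$, then there are at least two nonconstant radially decreasing solutions on $B_R$. The condition holds whenever $p\le2+\lambda_2(B_R)$.

**Theorem 3.** Let $N\ge3$ and $K\ge1$. There is $R_0(N,K)>0$ such that for $R<R_0(N,K)$ and all $p\in(2,2^*)$, every solution with $E_p(u)\le K E_p(1)$ is $u\equiv1$. In particular, for $R<R_0(N,1)$, $u=1$ is the unique least energy solution for all $p\in(2,2^*)$. So for $N\ge4$, $R<\min(R_0(N,1),R_*)$ and $p$ near $2^*$, $u=1$ is the least energy solution but not the only positive solution.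

**Theorem 4.** (i) Let $N\ge2$. If $2+\lambda_2<p<2^*$, then $u=1$ is not a least energy solution. (ii) Let $N\ge2$, $p\in(2,2^*)$ and $\theta=\frac{(N-1)^2(p-1)}{N(N+2)+p-1}\in(0,1)$. If $p-2<(1-\theta)\lambda_2$, then $u=1$ is the only solution.

Thus "only if" in (a) is true. These notes do not settle part (b), nor the "if" half of the first sentence of (a) in general, nor uniqueness for $N=2,3$ beyond Theorem 4(ii).

The factor $1-\theta$ tends to $0$ as $p\to2^*$ when $N\ge3$. For $N\ge4$ some degeneration of this kind is unavoidable: there is no $c>0$ such that $p-2\le c\lambda_2(B_R)$ implies uniqueness for all $p<2^*$ and all $R$. Indeed, given $c$, choose $R$ so small that $c\lambda_2(B_1)R^{-2}\ge\frac4{N-2}$. Then $p-2\le c\lambda_2(B_R)$ for all $p<2^*$, and Theorem 1 contradicts uniqueness for $p$ near $2^*$.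

## 3. The linearization at $1$, and an interval computed by hand

Integrating the equation over $\Omega$ gives $\int u(1-u^{p-2})=0$, so a nonconstant solution takes values above and below $1$. A decreasing radial one has $u(0)>1>u(R)$. It is therefore natural to start at $r=0$ with height $\gamma>1$, follow the radial equation, and record the first critical point $r_1(\gamma)$. A decreasing solution on $B_R$ is a solution of $r_1(\gamma)=R$.

Near $\gamma=1$ this is a linear problem: $u\approx1+(\gamma-1)\varphi$ with $\varphi''+\frac{N-1}r\varphi'+(p-2)\varphi=0$, $\varphi(0)=1$, $\varphi'(0)=0$. For $N=4$ and $k=\sqrt{p-2}$ one finds $\varphi(r)=2J_1(kr)/(kr)$, and $(J_1(x)/x)'=-J_2(x)/x$ gives $\varphi'(r)=-2J_2(kr)/r$. So $\varphi'$ vanishes first at $j_{2,1}/k$, where $j_{2,1}$ is the first positive zero of $J_2$, and $\lambda^{rad}(B_R)=j_{2,1}^2R^{-2}$.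

How does $r_1$ behave for larger $\gamma$? In one dimension with $p=4$ the answer can be computed. Consider $-u''+u=u^3$ on $(0,L)$ with $u'(0)=u'(L)=0$, $u>0$ and $u'<0$ inside. The quantity $h=\frac{u'^2}2+\frac{u^4}4-\frac{u^2}2$ is constant, so $w=u^2$ satisfies
$$w'^2=4w\big(2h+w-\tfrac{w^2}2\big)=2w\,(4h+2w-w^2).$$
The positive numbers $w(0)>w(L)$ are distinct zeros of $4h+2w-w^2$, hence its two roots, and their sum is $2$. Write $w(0)=1+A$, $w(L)=1-A$, $0<A<1$, and $w=1+A\cos\psi$ with $\psi$ going from $0$ to $\pi$. Then $w'^2=2w\,A^2\sin^2\psi$ becomes $\psi'^2=2(1+A\cos\psi)$. Therefore $L=T(A)$ with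
$$T(A)=\int_0^\pi\frac{d\psi}{\sqrt{2(1+A\cos\psi)}}=\frac1{\sqrt2}\int_0^{\pi/2}\Big(\frac1{\sqrt{1+A\cos\psi}}+\frac1{\sqrt{1-A\cos\psi}}\Big)d\psi,\tag{1}$$
where we paired $\psi$ with $\pi-\psi$. Conversely, each $A\in(0,1)$ gives a solution with $L=T(A)$, by solving $\psi'=\sqrt{2(1+A\cos\psi)}$, $\psi(0)=0$. Since $x\mapsto(1+x)^{-1/2}+(1-x)^{-1/2}$ is increasing on $[0,1)$, $T$ is strictly increasing. It tends to $\pi/\sqrt2$ as $A\to0$ and to $\int_0^\pi\frac{d\psi}{2\cos(\psi/2)}=\infty$ as $A\to1$. Here $\lambda_2=\pi^2/L^2$ and $p-2=2$, so there is exactly one decreasing solution if $p>2+\lambda_2$ and none if $p\le2+\lambda_2$.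

On the interval the graph of $r_1$ against $\gamma=\sqrt{1+A}$ rises monotonically. Theorem 1 amounts to saying that for $N\ge4$ and $p$ near $2^*$ the graph of $r_1$ dips down to any prescribed level $R$.

## 4. Energy comparisons: where a second solution cannot be found

One might look for the second solution by minimization. The two results of this section show what minimization sees.

Testing the equation with $u$ gives $\int|\nabla u|^2+u^2=\int u^p$ for every solution, hence
$$E_p(u)=\Big(\frac12-\frac1p\Big)\int_\Omega u^p\,dx,\qquad E_p(1)=\Big(\frac12-\frac1p\Big)|\Omega|.\tag{2}$$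

**Proof of Theorem 4(i).**

**Step 1: least energy solutions minimize a quotient.** The purpose is to replace a minimum over solutions by a minimum over $H^1$. Let $Q(u)=\big(\int|\nabla u|^2+u^2\big)\big/\big(\int|u|^p\big)^{2/p}$. For a solution, with $A=\int u^p$, we have $Q(u)=A^{1-2/p}$, so $E_p(u)=(\frac12-\frac1p)Q(u)^{p/(p-2)}$. The infimum $\mu$ of $Q$ is attained: take a minimizing sequence with $\int|u_n|^p=1$, replace $u_n$ by $|u_n|$, which does not change $Q$, and use boundedness in $H^1$, compactness of $H^1\subset L^p$ (here $p<2^*$), and weak lower semicontinuity. We get $u\ge0$ with $\int u^p=1$, $\mu>0$ and $-\Delta u+u=\mu u^{p-1}$ with Neumann conditions. Then $\mu^{1/(p-2)}u$ solves the equation, and it is positive by the maximum principle. So least energy solutions are exactly the solutions that minimize $Q$.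

**Step 2: a test function.** We show that $1$ does not minimize $Q$ when $p-2>\lambda_2$. Let $\phi$ be an eigenfunction for $\lambda_2$, with mean $0$ and with mean of $\phi^2$ equal to $1$. The numerator of $Q(1+t\phi)$ is $|B_R|(1+t^2(1+\lambda_2))$. Since $\phi$ is bounded, $\int|1+t\phi|^p=|B_R|\big(1+\frac{p(p-1)}2t^2+o(t^2)\big)$. Hence
$$Q(1+t\phi)=|B_R|^{1-2/p}\big(1+t^2[(1+\lambda_2)-(p-1)]+o(t^2)\big)<|B_R|^{1-2/p}=Q(1)$$
for small $t\ne0$. $\square$

**Proof of Theorem 3.** The purpose is to turn the energy bound into a gradient bound that is small with $R$, and then to absorb the nonlinearity. By (2) the hypothesis says $\int_{B_R}u^p\le K|B_R|$. Put $U(y)=u(Ry)$ on $B_1$. Then $-\Delta U=R^2(U^{p-1}-U)$ with Neumann conditions, and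
$$R^{-2}\int_{B_1}|\nabla U|^2+\int_{B_1}U^2=\int_{B_1}U^p\le K|B_1|.$$
Let $m$ be the mean of $U$, $\varphi=U-m$ and $g=\|\nabla\varphi\|_2$. By Jensen $m\le K^{1/p}\le K$, and $g\le R(K|B_1|)^{1/2}$. Test the equation with $\varphi$. Since $\int\varphi=0$, we may subtract the constants $m^{p-1}$ and $m$:
$$g^2=R^2\int(U^{p-1}-m^{p-1})\varphi-R^2\int\varphi^2\le R^2\int|U^{p-1}-m^{p-1}|\,|\varphi|.$$
By the mean value theorem and $\max(U,m)\le K+|\varphi|$, we have $|U^{p-1}-m^{p-1}|\le(p-1)(K+|\varphi|)^{p-2}|\varphi|$. Since $K\ge1$, $(K+|\varphi|)^{p-2}\le(K+|\varphi|)^{2^*-2}\le2^{2^*-2}(K^{2^*-2}+|\varphi|^{2^*-2})$. With the Poincaré and Sobolev inequalities for mean-zero functions on $B_1$,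
$$g^2\le CR^2\big(\|\varphi\|_2^2+\|\varphi\|_{2^*}^{2^*}\big)\le C'R^2(1+g^{2^*-2})g^2,\qquad C'=C'(N,K).$$
Let $R_0(N,K)$ be such that $C'R^2\big(1+(R(K|B_1|)^{1/2})^{2^*-2}\big)<1$ for $R<R_0(N,K)$. For such $R$ we get $g=0$. So $U$ is a positive constant with $U^{p-1}=U$, that is, $U\equiv1$.

With $K=1$: every solution other than $1$ has energy greater than $E_p(1)$, so $1$ is the unique least energy solution. The last sentence of the theorem follows from case 1 of the Corollary. $\square$

In particular, on a small ball every nonconstant solution has energy above $K E_p(1)$, where $K$ is any number with $R<R_0(N,K)$. The second solution of Theorem 1 is invisible to minimization.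

## 5. An integral identity, and its degeneration at $2^*$

The first thing to try on part (a) is to prove uniqueness by testing the equation cleverly. This is Theorem 4(ii), which is a known type of result of Licois–Véron and Dolbeault–Kowalczyk. We prove it in full and watch where it stops.

**Proof of Theorem 4(ii).** Let $u$ be a solution on $\Omega=B_R$. All integrals are over $\Omega$ unless marked.

**Step 1: a one-parameter family of identities.** We change the unknown in order to have a free parameter. For $\beta\ne0$ put $v=u^{1/\beta}>0$ and $\kappa=\beta(p-2)+1$. From $\Delta(v^\beta)=\beta v^{\beta-1}\big(\Delta v+(\beta-1)\frac{|\nabla v|^2}v\big)$ we get $\partial_\nu v=0$ and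
$$-\beta\Big(\Delta v+(\beta-1)\frac{|\nabla v|^2}v\Big)+v=v^\kappa .$$
Multiply by $\Delta v+\kappa\frac{|\nabla v|^2}v$ and integrate. By parts, $\int v^\kappa\Delta v=-\kappa\int v^{\kappa-1}|\nabla v|^2$, so the right-hand side contributes $0$. Likewise $\int v\big(\Delta v+\kappa\frac{|\nabla v|^2}v\big)=(\kappa-1)\int|\nabla v|^2=\beta(p-2)\int|\nabla v|^2$. Dividing by $\beta$, and using $\kappa+\beta-1=\beta(p-1)$,
$$\int(\Delta v)^2+\beta(p-1)\int\frac{\Delta v\,|\nabla v|^2}v+\kappa(\beta-1)\int\frac{|\nabla v|^4}{v^2}=(p-2)\int|\nabla v|^2.\tag{3}$$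

**Step 2: three facts about the left side.** We rewrite it as a quadratic form in two trace-free matrices. Let
$$L=D^2v-\frac{\Delta v}NI,\qquad M=\frac{\nabla v\otimes\nabla v}v-\frac{|\nabla v|^2}{Nv}I,\qquad |M|^2=\Big(1-\frac2N+\frac1N\Big)\frac{|\nabla v|^4}{v^2}=\frac{N-1}N\,\frac{|\nabla v|^4}{v^2}.$$

*First fact:* $\int(\Delta v)^2\ge\frac N{N-1}\int|L|^2$. Integrate $\frac12\Delta|\nabla v|^2=|D^2v|^2+\nabla v\cdot\nabla\Delta v$ and use $\int\nabla v\cdot\nabla\Delta v=-\int(\Delta v)^2$, valid as $\partial_\nu v=0$: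
$$\int(\Delta v)^2=\int|D^2v|^2-\int_{\partial B_R}\tfrac12\partial_\nu|\nabla v|^2 .$$
On $\partial B_R$ we have $\nabla v\cdot x=0$. Differentiating this along the tangential vector $\nabla v$ gives $D^2v(\nabla v,x)+|\nabla v|^2=0$. With $\nu=x/R$ this says $\frac12\partial_\nu|\nabla v|^2=D^2v(\nabla v,\nu)=-\frac1R|\nabla v|^2$. So $\int(\Delta v)^2\ge\int|D^2v|^2=\int|L|^2+\frac1N\int(\Delta v)^2$.

*Second fact:* $\int\frac{\Delta v|\nabla v|^2}v=\frac N{N+2}\big[\frac N{N-1}\int|M|^2-2\int L:M\big]$. By parts, the left side equals $\int\frac{|\nabla v|^4}{v^2}-2\int\frac{D^2v(\nabla v,\nabla v)}v$. Since $L$ is trace-free, $\frac{D^2v(\nabla v,\nabla v)}v=L:M+\frac{\Delta v|\nabla v|^2}{Nv}$. Move the last term to the left, where the factor becomes $1+\frac2N$.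

*Third fact:* $\int(\Delta v)^2\ge\lambda_2\int|\nabla v|^2$. With $\bar v$ the mean of $v$, $\int|\nabla v|^2=-\int(v-\bar v)\Delta v\le\lambda_2^{-1/2}\|\nabla v\|_2\|\Delta v\|_2$.

**Step 3: splitting $(\Delta v)^2$.** One share pays for the quadratic form, the other for $p-2$. For $\theta'\in(0,1)$ bound $\theta'\int(\Delta v)^2$ by the first fact and $(1-\theta')\int(\Delta v)^2$ by the third. With the second fact, (3) gives
$$\big[(1-\theta')\lambda_2-(p-2)\big]\int|\nabla v|^2+\frac N{N-1}\int\big(\theta'|L|^2-2b\,L:M+c|M|^2\big)\le0,\tag{4}$$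
$$b=\beta\,\frac{(p-1)(N-1)}{N+2},\qquad c=\beta(p-1)\frac N{N+2}+\kappa(\beta-1).$$

**Step 4: choosing $\beta$.** We minimize the share that the form needs. The form is nonnegative if $\theta'c\ge b^2$, because $|L:M|\le|L||M|$. As $\kappa(\beta-1)=\beta^2(p-2)+\beta(3-p)-1$, with $x=1/\beta$ we have
$$\frac c{\beta^2}=(p-2)+\frac{2(N+3-p)}{N+2}x-x^2 .$$
The maximum is at $x_0=\frac{N+3-p}{N+2}=1-\frac{p-1}{N+2}$, with value
$$(p-2)+x_0^2=(p-1)-\frac{2(p-1)}{N+2}+\frac{(p-1)^2}{(N+2)^2}=\frac{(p-1)(N(N+2)+p-1)}{(N+2)^2}.$$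
At $x_0$ the condition $\theta'c\ge b^2$, divided by $\beta^2$, reads $\theta'\ge\frac{(N-1)^2(p-1)}{N(N+2)+p-1}=\theta$. Also $\theta<1$ if and only if $(p-1)N(N-2)<N(N+2)$, that is, $p<2^*$.

**Step 5: conclusion.** Since $0<p-2<(1-\theta)\lambda_2$, choose $\theta'\in(\theta,1)$ with $p-2<(1-\theta')\lambda_2$. As $\theta'>\theta$, continuity allows $x\ne0$ equal to $x_0$, or close to $x_0$ in case $x_0=0$, with $\theta'c\ge b^2$. Then (4) forces $\nabla v=0$. So $u$ is constant, and $u\equiv1$. $\square$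

The exact stopping point is Step 4. The quadratic form needs the share $\theta'\ge\theta$, and $\theta\to1$ as $p\to2^*$ when $N\ge3$. The remaining share $(1-\theta')\lambda_2$ goes to $0$, while it must beat $p-2\to\frac4{N-2}>0$. So for a fixed ball the argument says nothing when $p$ is close to $2^*$, however large $\lambda_2$ is. This is the regime to examine.

## 6. Shooting, and the first critical point $r_1(\gamma)$

From here on $N\ge4$, $p_0=2+\frac4{N-1}$, $p\in[p_0,2^*)$ and $f(u)=|u|^{p-2}u-u$. For $\gamma>1$ let $u=u(\cdot;\gamma)$ solve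
$$u''+\tfrac{N-1}ru'+f(u)=0,\qquad u(0)=\gamma,\quad u'(0)=0.\tag{5}$$
Equivalently,
$$r^{N-1}u'(r)=-\int_0^rs^{N-1}f(u)\,ds.\tag{6}$$
Substituting $s=\sigma r$, this is $u'/r=-\int_0^1\sigma^{N-1}f(u(\sigma r))\,d\sigma$. Since $f$ is $C^1$, the usual contraction argument gives a unique local solution, depending continuously on $\gamma$. It is global, because $\frac{u'^2}2+\frac{|u|^p}p-\frac{u^2}2$ has derivative $-\frac{N-1}ru'^2\le0$ and therefore bounds $u$ and $u'$. Both $u$ and $u'/r$ are continuous in $(\gamma,r)\in(1,\infty)\times[0,\infty)$, and $(u'/r)(0)=-f(\gamma)/N<0$. So $u'<0$ for small $r>0$. "Uniqueness" below means uniqueness for (5) with data given at a point $r>0$: if $u=u'=0$ there, then $u\equiv0$, and if $u=1$, $u'=0$ there, then $u\equiv1$. Both are impossible since $u(0)=\gamma>1$.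

**Pohozaev identity.** Put $e_p=\frac Np-\frac{N-2}2>0$ and
$$P(r)=r^N\Big(\frac{u'^2}2+\frac{u^p}p-\frac{u^2}2\Big)+\frac{N-2}2\,r^{N-1}uu'.$$
As long as $u\ge0$ on $[0,r]$,
$$P(r)=e_p\int_0^rs^{N-1}u^p\,ds-\int_0^rs^{N-1}u^2\,ds.\tag{7}$$
To check this, use $u'u''+f(u)u'=-\frac{N-1}ru'^2$ and $(r^{N-1}u')'=-r^{N-1}f(u)$. In $P'$ the coefficient of $r^{N-1}u'^2$ is $\frac N2-(N-1)+\frac{N-2}2=0$. The rest is $r^{N-1}\big[N(\frac{u^p}p-\frac{u^2}2)-\frac{N-2}2(u^p-u^2)\big]=r^{N-1}(e_pu^p-u^2)$. And $P(0)=0$.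

**Definition.** $\mathcal G=\mathcal G_p$ is the set of $\gamma>1$ such that $u'$ has a first positive zero $r_1(\gamma)$ and $u>0$ on $[0,r_1(\gamma)]$.

For example, for $N=4$ every $\gamma>1$ close to $1$ lies in $\mathcal G$, with $r_1(\gamma)$ close to $j_{2,1}/\sqrt{p-2}$. Indeed $(u'/r)/(\gamma-1)$ is close to $\varphi'/r$ from Section 3 (the convergence is proved in Section 10), and $\varphi'$ changes sign at its first zero. On the other hand, if $u$ reaches $0$ at some $z$ with $u'<0$ on $(0,z)$, then $\gamma\notin\mathcal G$: uniqueness gives $u'(z)<0$, so a first zero of $u'$ would lie beyond $z$.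

**Lemma 1.** (a) If $\gamma\in\mathcal G$, then $0<u(r_1)<1$, $u''(r_1)>0$, and $u|_{B_{r_1}}$ is a nonconstant radially strictly decreasing solution on $B_{r_1}$. The set $\mathcal G$ is open and $r_1$ is continuous on it. (b) Let $(a',b')$ be a component of $\mathcal G$. If $b'<\infty$, then $r_1(\gamma)\to\infty$ as $\gamma\uparrow b'$. If $a'>1$, then $r_1(\gamma)\to\infty$ as $\gamma\downarrow a'$. (c) If $\gamma_0\in\mathcal G$, $\gamma_0<\Gamma$ and $\Gamma\notin\mathcal G$, then $r_1$ takes on $\mathcal G\cap[\gamma_0,\Gamma)$ every value in $[r_1(\gamma_0),\infty)$.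

**Proof.** (a) Since $u'<0$ on $(0,r_1)$ and $u'(r_1)=0$, $0\le u''(r_1)=u(r_1)-u(r_1)^{p-1}$, so $u(r_1)\le1$. Equality is excluded by uniqueness. Hence $u(r_1)<1$ and $u''(r_1)>0$. Now $u'/r$ is continuous in $(\gamma,r)$, negative on $[0,r_1)$, and has derivative $u''(r_1)/r_1>0$ at $r_1$. For small $\delta>0$ and nearby $\gamma$ it stays negative on $[0,r_1-\delta]$ and is positive at $r_1+\delta$, while $u$ stays positive on $[0,r_1+\delta]$. So those $\gamma$ lie in $\mathcal G$ with $r_1(\gamma)\in(r_1-\delta,r_1+\delta)$.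

(b) Otherwise there are $\gamma_n\to b'$ in the component with $r_1(\gamma_n)\to\ell<\infty$. If $\ell=0$, then $u(r_1(\gamma_n);\gamma_n)\to u(0;b')=b'>1$, against $u(r_1)<1$. So $\ell>0$. In the limit, $u(\cdot;b')\ge0$ and $u'\le0$ on $[0,\ell]$, and $u'(\ell)=0$. By uniqueness $u(\ell)\ne0$, so $u\ge u(\ell)>0$ on $[0,\ell]$. As $u'<0$ near $0$, $u'$ has a first zero in $(0,\ell]$. Thus $b'\in\mathcal G$, which is impossible for an endpoint of a component of an open set. The same argument works at $a'>1$.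

(c) The component of $\gamma_0$ has right endpoint $b'\le\Gamma<\infty$. By (b), $r_1$ is continuous on $[\gamma_0,b')$ and tends to $\infty$ at $b'$. Use the intermediate value theorem. $\square$

So Theorem 1 reduces to finding, below some $\Gamma\notin\mathcal G_p$, one $\gamma\in\mathcal G_p$ with $r_1(\gamma)=R$.

## 7. Emden–Fowler variables and uniform bounds

What happens for large $\gamma$? At $p=2^*$ we would have $e_p=0$. If $u$ reached a first zero $z$, then $P(z)=\frac12z^Nu'(z)^2\ge0$ while (7) gives $P(z)=-\int_0^zs^{N-1}u^2<0$, so $u$ could not vanish. For $p<2^*$, solutions with enormous $\gamma$ do vanish early, as Lemma 3 will show. To quantify this we pass to logarithmic variables.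

Fix $R>0$. Constants $C,C_i,c,\kappa$ depend only on $N,R$. Let
$$\alpha=\frac2{p-2},\qquad \eta=2\alpha-(N-2)>0,\qquad a=\alpha(N-2-\alpha)=\frac{(N-2)^2-\eta^2}4 .$$
Then $\eta\to0$ if and only if $p\to2^*$. From $\eta=\frac{2N-(N-2)p}{p-2}$ we get $e_p=\frac{2N-(N-2)p}{2p}=\frac{(p-2)\eta}{2p}\le\frac\eta2$. For $p\ge p_0$:
$$\eta\le1,\qquad 1\le\tfrac{N-2}2\le\alpha\le\tfrac{N-1}2,\qquad N-2-\alpha\ge\tfrac12,\qquad a\ge\tfrac34,\qquad p<4 .$$

Put $t=\log r$, $v(t)=r^\alpha u(r)$ and $t_0=-\alpha^{-1}\log\gamma<0$, so that $\gamma=e^{-\alpha t_0}$. Then $v'=\alpha v+r^{\alpha+1}u'$. Writing $r^2u''+(N-1)ru'$ in terms of $v$ gives $r^{-\alpha}(v''-\eta v'-av)$, and $\alpha(p-1)=\alpha+2$ gives $r^2f(u)=r^{-\alpha}(v^{p-1}-e^{2t}v)$. So while $u>0$,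
$$v''=\eta v'+av-v^{p-1}+e^{2t}v.\tag{8}$$
As an example, take $N=4$, $p=4$, so that $\alpha=a=1$ and $\eta=0$, and drop the term $e^{2t}v$, which is small for $t\to-\infty$. The equation $v''=v-v^3$ has the solution $v=\sqrt2/\cosh(t-t_1)$. With $c=e^{t_1}$ this is $u=\frac{2\sqrt2\,c}{c^2+r^2}$, a solution of $-\Delta u=u^3$ in $\mathbb R^4$. It is one bump in $t$, with zero value of the energy $\frac{v'^2}2-\frac{v^2}2+\frac{v^4}4$.

With $E=\frac{v'^2}2-\frac{av^2}2+\frac{v^p}p$, (8) gives $E'=\eta v'^2+e^{2t}vv'$. As $v,v'=O(e^{\alpha t})$ at $-\infty$, $E(-\infty)=0$, and an integration by parts gives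
$$E(t)=\eta\int_{-\infty}^tv'^2\,ds+\tfrac12e^{2t}v^2-\int_{-\infty}^te^{2s}v^2\,ds.\tag{9}$$

**Lemma 2.** Let $u>0$ and $u'<0$ on $(0,\ell)$, $\ell\le R$. For $t<\log\ell$: $v\le e^{\alpha(t-t_0)}$, $v\le C_0$, $|v'|\le C_1$, with $C_0\ge1$.

**Proof.** The first bound is $u\le\gamma$. For the second let $M=2^{1/(p-2)}$; if $u\ge M$ then $u\le\frac12u^{p-1}$, so $f(u)\ge\frac12u^{p-1}$. Suppose $u(r)\ge M$. For $r'\le r$, $u$ is decreasing and at least $M$ on $[0,r']$, so (6) gives $-u'(r')\ge\frac{r'}{2N}u(r')^{p-1}$, that is, $(u^{-(p-2)})'\ge\frac{(p-2)r'}{2N}$. Integrating from $0$ to $r$, $u(r)^{-(p-2)}\ge\frac{(p-2)r^2}{4N}$, so $v^{p-2}=r^2u^{p-2}\le\frac{4N}{p-2}\le N(N-1)$ and $v\le(N(N-1))^{(N-1)/4}$, because $\frac1{p-2}=\frac\alpha2\le\frac{N-1}4$. If $u(r)<M$, then $v\le R^\alpha M\le\max(1,R)^{(N-1)/2}2^{(N-1)/4}$. Let $C_0$ be the larger of the two bounds.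

For the third, $f(u)\le u^{p-1}$, $u\le C_0s^{-\alpha}$ and $\alpha(p-1)=\alpha+2$ in (6) give
$$r^{N-1}|u'|\le\int_0^rs^{N-1}u^{p-1}\,ds\le C_0^{p-1}\int_0^rs^{N-3-\alpha}\,ds\le2C_0^{p-1}r^{N-2-\alpha},$$
using $N-2-\alpha\ge\frac12$. So $r^{\alpha+1}|u'|\le2C_0^3$ and $|v'|\le\frac{N-1}2C_0+2C_0^3=:C_1$. $\square$

## 8. The height $\Gamma(p)=\exp(\eta^{-3/4})$

We need a height large enough that the solution vanishes before $R$, yet small enough that the term $e_p\int u^p$ in Pohozaev's identity is negligible all the way up to it. In logarithmic variables the solution starts its bump near $t_0=-\alpha^{-1}\log\gamma$. Lemma 3 needs $|t_0|\gg\eta^{-1/2}$ and Lemma 4 needs $\eta|t_0|\to0$. The exponent $\frac34$ lies between $\frac12$ and $1$.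

**Lemma 3.** Put $\Gamma(p)=\exp(\eta^{-3/4})$. For each $\sigma\in(0,R]$ there is $\eta_1=\eta_1(N,R,\sigma)>0$ such that if $\eta<\eta_1$, the solution with $\gamma=\Gamma(p)$ has a zero $z<\sigma$ with $u>0$, $u'<0$ on $(0,z)$. In particular $\Gamma(p)\notin\mathcal G_p$.

**Proof.** Let $\hat z\in(0,\infty]$ be the first positive zero of $uu'$. On $(0,\hat z)$, $u>0$ and $u'<0$.

**Step 1: the first bump has a definite size.** This produces the positive term in (9). On $(0,\hat z)$, (6) gives $-u'\le r\gamma^{p-1}/N$. For $r\le\min(\hat z,\gamma^{-1/\alpha})$ we have $r^2\le\gamma^{-2/\alpha}=\gamma^{-(p-2)}$, so $u\ge\gamma-\frac{r^2\gamma^{p-1}}{2N}\ge\gamma(1-\frac1{2N})\ge\frac34\gamma>1$; the last inequality holds since $\gamma\ge e$. If $\hat z\le\gamma^{-1/\alpha}$, then $f(u)>0$ on $[0,\hat z]$, so $u'(\hat z)<0$ by (6) and $u(\hat z)>0$, a contradiction. Hence $\hat z>\gamma^{-1/\alpha}=e^{t_0}$, and $v(t_0)=u(e^{t_0})/\gamma\ge\frac34$. Also $v(t_0-\frac{\log4}\alpha)\le\frac14$,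 by $u\le\gamma$. So $v$ grows by at least $\frac12$ over a length $\frac{\log4}\alpha$, and Cauchy–Schwarz gives
$$\int_{-\infty}^{t_0}v'^2\,ds\ge\frac{\alpha}{4\log4}\ge c_0:=\frac1{4\log4}.$$

**Step 2: a window on which $E$ stays positive.** Define $T$ by $e^{2T}=c_0\eta/C_0^2$. For $\eta$ small, $e^T<\min(\sigma,\frac34)$. Moreover
$$T-t_0=\tfrac12\log\frac{c_0\eta}{C_0^2}+\frac{\eta^{-3/4}}\alpha\ge\tfrac12\log\frac{c_0\eta}{C_0^2}+\frac2{N-1}\eta^{-3/4},\tag{10}$$
so $T>t_0$ for $\eta$ small. Suppose the assertion of the lemma fails. Then $\hat z$ is not a zero of $u$ in $(0,e^T]$, since such a zero would be below $\sigma$. Let $\tau=\min(T,\log\hat z)>t_0$. Then $u>0$ on $[0,e^\tau]$, and the bounds of Lemma 2 hold up to $\tau$. For $t_0\le t\le\tau$, (9), Step 1 and $v\le C_0$ give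
$$E(t)\ge c_0\eta-C_0^2\int_{-\infty}^te^{2s}\,ds\ge c_0\eta-\tfrac12C_0^2e^{2T}=\tfrac12c_0\eta=:E_1>0.\tag{11}$$

**Step 3: $v$ has at most one critical point in the window.** This controls the shape of $v$. Let $v_0=(pa/2)^{1/(p-2)}$. Since $\frac34\le\frac{pa}2\le\frac{(N-2)^2}2$ and $\frac{N-2}4\le\frac1{p-2}\le\frac{N-1}4$, $v_0$ lies between positive constants $v_*\le v_0\le v^*$ depending on $N$. Also $\frac{(p-2)a}2\ge\frac3{2(N-1)}$. For $\eta$ small, $e^{2T}\le\frac3{4(N-1)}$. If $v'(t)=0$ with $t\in[t_0,\tau]$, then (11) reads $v^2(\frac{v^{p-2}}p-\frac a2)>0$, so $v>v_0$, and (8) gives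
$$v''=v(a+e^{2t}-v^{p-2})<v\Big(e^{2T}-\frac{(p-2)a}2\Big)<0 .$$
Hence $v'$ has at most one zero in $[t_0,\tau]$, where it changes from $+$ to $-$.

**Step 4: no critical point of $u$ in the window.** Suppose $\log\hat z\le T$. Then $\tau=\log\hat z$, $u(\hat z)>0$ and $u'(\hat z)=0$, so $\gamma\in\mathcal G$, $\hat z=r_1$, and $u(\hat z)<1$ by Lemma 1(a). Now $v'(\tau)=\alpha v(\tau)>0$, so by Step 3 $v'>0$ on all of $[t_0,\tau]$ and $v(\tau)\ge v(t_0)\ge\frac34$. But $\tau\le T<0$ and $\alpha\ge1$ give $v(\tau)<e^{\alpha\tau}\le e^\tau\le e^T<\frac34$, a contradiction.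

**Step 5: the window is too long.** So $\tau=T<\log\hat z$. Split $[t_0,T]$ according to $v\le v_0$ or $v>v_0$. Where $v\le v_0$ we have $\frac{av^2}2-\frac{v^p}p\ge0$, so (11) gives $v'^2\ge2E_1=c_0\eta$. By Step 3 this set consists of at most two intervals on each of which $v$ is monotone with values in $(0,v_0]$, so each has length at most $v_0(c_0\eta)^{-1/2}$. The set where $v>v_0$ is an interval, by Step 3. On it $v^{p-2}>pa/2$, so (8) gives
$$v''\le\eta C_1-v_0\Big(\frac{(p-2)a}2-e^{2T}\Big)\le\eta C_1-\frac{3v_*}{4(N-1)}\le-\kappa,\qquad \kappa:=\frac{3v_*}{8(N-1)},$$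
for $\eta$ small. As $|v'|\le C_1$, its length is at most $2C_1/\kappa$. Altogether $T-t_0\le C\eta^{-1/2}$. For $\eta$ small this contradicts (10).

So the zero $z<\sigma$ exists, and then $\Gamma(p)\notin\mathcal G_p$, as noted after the definition of $\mathcal G$. $\square$

**Lemma 4.** If $1<\gamma\le\Gamma(p)$ and $u>0$, $u'<0$ on $(0,R)$, then $e_p\int_0^Rs^{N-1}u^p\,ds\le C\eta^{1/4}$.

**Proof.** Since $\alpha p=2+2\alpha$, we have $N-\alpha p=-\eta$ and $\int_0^Rs^{N-1}u^p\,ds=\int_{-\infty}^{\log R}v^pe^{-\eta t}\,dt$. On $t\le t_0$ use $v\le e^{\alpha(t-t_0)}$: as $\alpha p-\eta=N$, this part is at most $e^{-\alpha pt_0}e^{Nt_0}/N=e^{-\eta t_0}/N$. On $t\ge t_0$ (if $t_0<\log R$) use $v\le C_0$: this part is at most $C_0^pe^{-\eta t_0}(|\log R|+|t_0|)$. Now $|t_0|=\alpha^{-1}\log\gamma\le\eta^{-3/4}$, so $e^{-\eta t_0}\le e^{\eta^{1/4}}\le e$. With $e_p\le\frac\eta2$, the product is at most $\frac{\eta e}2\big(\frac1N+C_0^4(|\log R|+\eta^{-3/4})\big)\le C\eta^{1/4}$. $\square$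

## 9. The intermediate height: proof of Theorem 1

**Claim.** For $p<2^*$ close to $2^*$ (depending on $N,R$): $\Gamma(p)\notin\mathcal G_p$, and there is $\gamma\in\mathcal G_p\cap(1,\Gamma(p))$ with $r_1(\gamma)=R$.

The Claim gives Theorem 1. By Lemma 1(c), applied with this $\gamma$ as $\gamma_0$ and $\Gamma=\Gamma(p)$, $r_1$ takes every value $\tilde R\ge R$, and Lemma 1(a) turns each into a decreasing solution on $B_{\tilde R}$.

The first part of the Claim is Lemma 3 with $\sigma=R$. Suppose that the second part fails for a sequence $p=p_k\uparrow2^*$. We look for a contradiction.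

**Step 1: a dichotomy.** We describe all solutions with $\gamma\le\Gamma(p)$ on $[0,R]$. For $k$ large no $\gamma\in\mathcal G_p\cap(1,\Gamma(p))$ has $r_1(\gamma)\le R$, for otherwise Lemma 1(c) would make $r_1$ take the value $R$ below $\Gamma(p)$. Also $\Gamma(p)\notin\mathcal G_p$. Look at the first positive zero of $uu'$. If it is at most $R$ it cannot be a zero of $u'$ with $u>0$. So for every $\gamma\in(1,\Gamma(p)]$ exactly one of the following holds:

* (i) $u>0$ on $[0,R]$ and $u'<0$ on $(0,R]$;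
* (ii) there is $z\le R$ with $u(z)=0$ and $u>0$, $u'<0$ on $(0,z)$.

**Step 2: the first height that reaches zero.** Here Lemma 3 enters. For $\gamma$ near $1$, $u$ is near $1$ on $[0,R]$ and (i) holds. At $\gamma=\Gamma(p)$, (ii) holds by Lemma 3. The set of $\gamma$ with $u>0$ on $[0,R]$ is relatively open, so there is a smallest $\hat\gamma\le\Gamma(p)$ for which (ii) holds. There $z=R$: if $z<R$, then $u'(z)<0$ by uniqueness, $u$ is negative just after $z$ and before $R$, and the same is true for $\gamma$ slightly below $\hat\gamma$, contradicting (i). So $u(R;\hat\gamma)=0$, (i) holds on $(1,\hat\gamma)$, and for all $\gamma\in(1,\hat\gamma]$ we have $u>0$, $u'<0$ on $(0,R)$.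

Fix $\rho\in(0,\min(R/2,1)]$, to be chosen small depending only on $N,R$; only then take $k$ large. By Lemma 4, for $k$ large and all $\gamma\in(1,\hat\gamma]$,
$$e_p\int_0^Rs^{N-1}u^p\,ds\le\frac{\rho^N}{32N}.\tag{12}$$

It is tempting to seek the contradiction at $\hat\gamma$ itself. There (7) says $\int_0^Rs^{N-1}u^2\le e_p\int_0^Rs^{N-1}u^p$, which is small. That only says that $u$ is small in $L^2$, as a solution concentrated near the origin may be, and the argument stops. The way out is to use this smallness to pass to a height below $\hat\gamma$ at which $u$ is neither close to $1$ nor concentrated.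

**Step 3: the intermediate height.** We find $\gamma$ with $u(\rho)=\frac14$. First, $u(\rho;\hat\gamma)<\frac14$. Otherwise $u\ge\frac14$ on $[0,\rho]$, and (7), (12) give $P(R)\le\frac{\rho^N}{32N}-\frac{\rho^N}{16N}<0$, whereas $u(R)=0$ gives $P(R)=\frac12R^Nu'(R)^2\ge0$. Since $u(\rho;\gamma)\to1$ as $\gamma\to1$, continuity yields $\gamma\in(1,\hat\gamma)$ with
$$u(\rho)=\tfrac14,\qquad u>0\ \text{on }[0,R],\qquad u'<0\ \text{on }(0,R].$$
Fix this $u$ and put $D=\rho^{N-1}|u'(\rho)|$ and $\beta=u(R)>0$. On $[\rho,R]$ we have $0<u\le\frac14$, so $u-u^{p-1}\ge0$, and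
$$r^{N-1}u'(r)=-D+\int_\rho^rs^{N-1}(u-u^{p-1})\,ds\ \text{ is nondecreasing and negative},\qquad r^{N-1}|u'(r)|\le D.\tag{13}$$

**Step 4: $D$ is at most of order $\rho^{N-2}$.** The reason is that $u$ must stay positive up to $2\rho\le R$. By (13), $u'(r)\le-Dr^{1-N}+\frac r{4N}$ on $[\rho,2\rho]$. Integrating,
$$0<u(2\rho)\le\tfrac14-D\rho^{2-N}\,\frac{1-2^{2-N}}{N-2}+\frac{3\rho^2}{8N}.$$
As $N\ge4$ and $\rho\le1$, $1-2^{2-N}\ge\frac34$ and $\frac{3\rho^2}{8N}\le\frac3{32}$. So $D\le(N-2)\cdot\frac43\big(\frac14+\frac3{32}\big)\rho^{N-2}=\frac{11}{24}(N-2)\rho^{N-2}\le\frac{N-2}2\rho^{N-2}$.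

**Step 5: $\beta$ is at most of order $\rho^{N-2}$.** The reason is that $u'$ must stay negative up to $R$. In (13) at $r=R$ use $u\ge\beta$, $1-u^{p-2}\ge1-4^{2-p}\ge c_1:=1-4^{-4/(N-1)}$ and $R^N-\rho^N\ge\frac12R^N$. This gives $D\ge\beta c_1\frac{R^N}{2N}$. So $\beta\le C_2\rho^{N-2}$.

**Step 6: Pohozaev at $R$.** We compare the mass in $[0,\rho]$ with boundary terms. By (7), (12) and $u\ge\frac14$ on $[0,\rho]$, $-P(R)\ge\frac{\rho^N}{32N}+\int_\rho^Rs^{N-1}u^2\,ds$. By the definition of $P$ and $R^{N-1}|u'(R)|\le D$, $-P(R)\le\frac12R^N\beta^2+\frac{N-2}2D\beta$. With Steps 4 and 5,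
$$\frac{\rho^N}{32N}+\int_\rho^Rs^{N-1}u^2\,ds\le C_3\,\rho^{2N-4}.\tag{14}$$

**Step 7: $N\ge5$.** Here $2N-4>N$, so (14) is false once $\rho$ is small depending on $N,R$. This is the contradiction. (In dimension $3$ the exponents compare the other way, $2N-4=2<3=N$, and this comparison gives nothing.)

**Step 8: $N=4$.** Now both sides of (14) are of order $\rho^4$, and we need the integral, which has a logarithm. Steps 4 and 5 read $D\le\rho^2$ and $\beta\le C_2\rho^2$. For $\tau\in[\rho,R]$, (13) gives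
$$u(\tau)=\beta+\int_\tau^R|u'|\,ds\le\beta+\frac D2\tau^{-2}\le C_4\rho^2\tau^{-2},\qquad C_4=C_2R^2+\tfrac12 .$$
At $\tau=\rho$ the first inequality reads $\frac14\le C_2\rho^2+\frac D2\rho^{-2}$, so $D\ge\frac14\rho^2$ if $C_2\rho^2\le\frac18$. Let $s_0=\min(R,(4C_4)^{-1/2})$ and let $\rho<s_0/2$. For $\rho\le s\le s_0$, (13) gives
$$s^3|u'(s)|\ge D-\int_\rho^s\tau^3u\,d\tau\ge\tfrac14\rho^2-C_4\rho^2\int_\rho^s\tau\,d\tau\ge\tfrac14\rho^2-\tfrac{C_4}2\rho^2s^2\ge\tfrac18\rho^2 .$$
For $\rho\le r\le s_0/2$ it follows that $u(r)\ge\int_r^{s_0}|u'|\,ds\ge\frac{\rho^2}{16}(r^{-2}-s_0^{-2})\ge\frac{\rho^2}{32}r^{-2}$, because $s_0^{-2}\le\frac14r^{-2}$. Hence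
$$\int_\rho^Rs^3u^2\,ds\ge\int_\rho^{s_0/2}\frac{\rho^4}{1024}\,\frac{ds}s=\frac{\rho^4}{1024}\log\frac{s_0}{2\rho},$$
which exceeds $C_3\rho^4$ for $\rho$ small, contradicting (14).

The constants $c_1,C_2,C_3,C_4,s_0$ depend only on $N,R$. So $\rho$ can be fixed first, depending only on $N,R$, and $k$ taken large afterwards. The Claim and Theorem 1 are proved. $\square$

## 10. Two solutions: proof of Theorem 2

**Step 1: the solution on the far side.** We locate the dip. Let $p$ be so close to $2^*$ that the Claim holds with $R_0$ in place of $R$: there is $\gamma_0\in\mathcal G_p$ with $r_1(\gamma_0)=R_0<R$ and $\gamma_0<\Gamma(p)\notin\mathcal G_p$. Let $(a',b')$ be the component of $\mathcal G_p$ containing $\gamma_0$. Then $b'\le\Gamma(p)<\infty$, and by Lemma 1(b) and continuity, $r_1=R$ somewhere in $(\gamma_0,b')$.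

**Step 2: the solution on the near side.** We show that $r_1$ also exceeds $R$ somewhere in $(a',\gamma_0)$. If $a'>1$, this is Lemma 1(b). Let $a'=1$, so that $(1,\gamma_0]\subset\mathcal G_p$. Put $w=\frac{u-1}{\gamma-1}$ and $q=\int_0^1f'(1+s(u-1))\,ds$, so that $f(u)=q\,(u-1)$. Then
$$\frac{w'}r=-\int_0^1\sigma^{N-1}(qw)(\sigma r)\,d\sigma,\qquad w(0)=1 .$$
As $\gamma\downarrow1$, $u\to1$ uniformly on $[0,R]$, so $q\to f'(1)=p-2$ uniformly there, and $|q|\le Q_0$ for some constant $Q_0$. Let $m(r)=\max_{[0,r]}|w|$. Then $m(r)\le1+\frac{Q_0}N\int_0^rs\,m(s)\,ds$, and Gronwall's inequality gives $m\le e^{Q_0R^2/(2N)}$. Let $\varphi$ be the solution of $\varphi''+\frac{N-1}r\varphi'+(p-2)\varphi=0$, $\varphi(0)=1$, $\varphi'(0)=0$. The function $d=w-\varphi$ satisfies $\frac{d'}r=-\int_0^1\sigma^{N-1}\big[qd+(q-(p-2))\varphi\big](\sigma r)\,d\sigma$ with $d(0)=0$. So Gronwall's inequality gives $d\to0$ uniformly on $[0,R]$, and then the formula gives $\frac{d'}r\to0$ uniformly. Thus $\frac{u'/r}{\gamma-1}\to\frac{\varphi'}r$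 uniformly on $[0,R]$.

Next, $\varphi'/r<0$ on $[0,R]$. At $0$ its value is $-\frac{p-2}N$. If $\varphi'$ had a first zero $r_*\in(0,R]$, then $\varphi$ would be a radial Neumann eigenfunction on $B_{r_*}$ with positive eigenvalue $p-2$. So $p-2\ge\lambda^{rad}(B_{r_*})=\lambda^{rad}(B_R)R^2r_*^{-2}\ge\lambda^{rad}(B_R)$, against the hypothesis. By continuity $\varphi'/r$ is bounded away from $0$ on $[0,R]$, so for $\gamma$ near $1$, $u'/r<0$ on $[0,R]$ and $r_1(\gamma)>R$.

In both cases $r_1$ exceeds $R$ somewhere in $(a',\gamma_0)$ and equals $R_0<R$ at $\gamma_0$, so $r_1=R$ somewhere in $(a',\gamma_0)$. The two values of $\gamma$, one below and one above $\gamma_0$, give two different decreasing solutions on $B_R$.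

**Step 3: $\lambda_2<\lambda^{rad}$.** This proves that the condition holds whenever $p\le2+\lambda_2(B_R)$. Let $\phi$ be a radial eigenfunction for $\lambda^{rad}=\lambda^{rad}(B_R)$, and $w=\partial_1\phi=\phi'(r)\frac{x_1}r\not\equiv0$. Then $-\Delta w=\lambda^{rad}w$, $w=0$ on $\partial B_R$ since $\phi'(R)=0$, and $w$ has mean zero, being odd in $x_1$. Integrating by parts, $\int|\nabla w|^2=\lambda^{rad}\int w^2$. Hence $\lambda_2\le\lambda^{rad}$. If equality held, $w$ would minimize the quotient that defines $\lambda_2$, so it would be a Neumann eigenfunction and satisfy $0=\partial_\nu w=\phi''(R)\frac{x_1}R$ on $\partial B_R$. Then $\phi''(R)=0=\phi'(R)$, and the equation $\phi''+\frac{N-1}r\phi'+\lambda^{rad}\phi=0$ at $R$ gives $\phi(R)=0$. By uniqueness $\phi\equiv0$, which is impossible. So $p-2\le\lambda_2(B_R)$ implies $p-2<\lambda^{rad}(B_R)$. $\square$
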